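\title{Hochschild homology of quotient stacks and functions on loop spaces in characteristic $p$}

\begin{abstract}
The Hochschild homology of the category of perfect complexes on a stack $\mathcal{X}$ maps to the functions on the derived loop space of $\mathcal{X}$, and this map is an isomorphism when $\mathcal{X}$ is flawless. We show that it need not be an isomorphism for quotients by $GL_n$ over $\mathbb{F}_p$: for every prime $p$ and every $n\ge 2$ there is an affine $GL_n$-scheme of finite type for which $H^0$ of the categorical side is countable and $H^0$ of the geometric side is uncountable. For an affine group scheme $G$ of finite type over $\mathbb{F}_p$, the map is an isomorphism for all affine $G$-schemes if and only if $G$ is linearly reductive. For $BGL_n$ itself, which is not flawless when $n\ge2$, the map is an isomorphism.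
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Two models of Hochschild homology}
Let $k$ be a commutative ring, let $G$ be an affine group scheme over $k$ acting on a quasi-compact quasi-separated $k$-scheme $X$, and let $\mathcal{X}=G\backslash X$ be the quotient stack. Write $D_{\mathrm{Qcoh}}(\mathcal{X})$ for the $\infty$-category of quasi-coherent sheaves and $\mathrm{Perf}(\mathcal{X})$ for its full subcategory of perfect complexes. There are two ways to attach a Hochschild homology complex in $D(k)$ to $\mathcal{X}$.

The \emph{categorical} model starts from a small $k$-linear $\infty$-category $\mathcal{C}$ with mapping complexes $R\mathrm{Hom}(c,c')\in D(k)$. Its cyclic nerve is the simplicial object of $D(k)$ with terms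
\begin{equation}\label{eq:cyc}
N^{\mathrm{cyc}}_m(\mathcal{C})=\bigoplus_{c_0,\dots,c_m}R\mathrm{Hom}(c_0,c_1)\otimes_k R\mathrm{Hom}(c_1,c_2)\otimes_k\cdots\otimes_k R\mathrm{Hom}(c_m,c_0),
\end{equation}
whose face maps compose cyclically adjacent morphisms and whose degeneracies insert identities. One sets $HH(\mathcal{C})=|N^{\mathrm{cyc}}_\bullet(\mathcal{C})|$ and $HH(\mathcal{X},k)=HH(\mathrm{Perf}(\mathcal{X}))$. The term $N_0^{\mathrm{cyc}}$ consists of endomorphisms, and the two faces of $f\otimes g\in N_1^{\mathrm{cyc}}$ are $gf$ and $fg$; so $HH(\mathcal{C})$ is the universal recipient of a trace. The class of $\mathrm{id}_V$ is the Chern character $\mathrm{ch}(V)\in H^0(HH(\mathcal{C}))$ of an object $V$.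

The \emph{geometric} model is $R\Gamma(\mathcal{L}\mathcal{X},\mathcal{O})$, where
\[
\mathcal{L}\mathcal{X}=\mathcal{X}\times^{\mathbf{L}}_{\mathcal{X}\times_k\mathcal{X}}\mathcal{X}
\]
is the derived loop space, the self-intersection of the diagonal in derived stacks over $k$. A point of $\mathcal{L}\mathcal{X}$ is a point $x$ of $\mathcal{X}$ with an automorphism $\gamma$ of $x$. The loop space thus records the stabilizers of the action and, through its derived structure, the failure of the diagonal to be transverse to itself.

The two models are related by a natural map
\[
\mathrm{comp}\colon HH(\mathcal{X},k)\longrightarrow R\Gamma(\mathcal{L}\mathcal{X},\mathcal{O}).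
\]
It is obtained from the comparison of Hoyois, Scherotzke and Sibilla with the Tannakian loop space \cite[Thm.~6.5]{HSS17}, composed with the map from global sections of the Tannakian loop space to global sections of the derived loop space and with the inclusion of homotopy fixed points into all functions. We use only two properties of this map. Call a derived algebraic stack $\mathcal{X}$ \emph{flawless} (\emph{perfect} in the terminology of Ben-Zvi, Francis and Nadler) if it has affine diagonal and the canonical functor $\mathrm{Ind}(\mathrm{Perf}(\mathcal{X}))\to D_{\mathrm{Qcoh}}(\mathcal{X})$ is an equivalence.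
\begin{itemize}
\item[(C1)] It is known that $\mathrm{comp}$ is an isomorphism if $\mathcal{X}$ is flawless.
\item[(C2)] The map $\mathrm{comp}$ is compatible with Chern characters: for a vector bundle $V$ it sends $\mathrm{ch}(V)$ to the function $(x,\gamma)\mapsto\operatorname{tr}(\gamma\mid x^*V)$ on $\mathcal{L}\mathcal{X}$.
\end{itemize}

Two cases show what to expect. If $G$ is trivial and $X=\operatorname{Spec}A$ with $A$ flat over $k$, the cyclic nerve may be computed on the single generator $A$ of $\mathrm{Perf}(A)$; it is the cyclic bar construction $A^{\otimes(\bullet+1)}$, with realization $A\otimes^{\mathbf{L}}_{A\otimes A}A$, and this is the ring of functions on $\mathcal{L}X$. If $k$ is a field and $\mathcal{X}=B\mathbb{G}_m$, then $\mathrm{Perf}(\mathcal{X})$ is generated by the characters $k_\lambda$, $\lambda\in\mathbb{Z}$, which are mutually orthogonal with endomorphism complex $k$, so $HH=\bigoplus_\lambda k\cdot\mathrm{ch}(k_\lambda)$; on the other side $\mathcal{L}\mathcal{X}=\mathbb{G}_m\times B\mathbb{G}_m$ has functions $k[t^{\pm1}]$, and $\mathrm{ch}(k_\lambda)\mapsto t^\lambda$.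

Now let $k=\mathbb{F}_p$ and $G=GL_n$ with $n\ge2$. The stacks $G\backslash X$ are then usually not flawless. Already the structure sheaf of $BG$ is perfect but not compact (Remark~\ref{rem:notflawless}), so (C1) does not apply. The following question is posed in \cite{Low}.

\medskip
\noindent\textbf{Question.} \emph{Is $\mathrm{comp}$ an isomorphism for $\mathcal{X}=GL_n\backslash X$, for every $n\ge2$, every prime $p$ and every quasi-compact quasi-separated $\mathbb{F}_p$-scheme $X$ with an action of $GL_n$?}
\medskip

A positive answer is a reasonable guess. Neither side of $\mathrm{comp}$ mentions the category $D_{\mathrm{Qcoh}}(\mathcal{X})$ in which compactness fails, and for $X=\mathrm{pt}$ the answer is indeed yes (Theorem~\ref{thm:point}). The general answer is no.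

\subsection{Results}

\begin{theorem}\label{thm:main}
Let $p$ be a prime, $k=\mathbb{F}_p$ and $n\ge2$. Let $H=\{1+aE_{12}:a\in\mathbb{F}_p\}\cong\mathbb{Z}/p$, a finite constant closed subgroup scheme of $GL_n$. Put $A=\mathbb{F}_p[x]/(x^p)$ and
\[
X=(GL_n/H)\times\operatorname{Spec}A,
\]
with $GL_n$ acting by translation on the first factor and trivially on the second. Then $X$ is affine of finite type over $k$, and for $\mathcal{X}=GL_n\backslash X$ the group $H^0(HH(\mathcal{X},k))$ is countable while $H^0(R\Gamma(\mathcal{L}\mathcal{X},\mathcal{O}))$ is uncountable. In particular $\mathrm{comp}$ is not surjective on $H^0$, and no isomorphism between the two sides exists.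
\end{theorem}

What matters about $\operatorname{Spec}A$ is that it is singular, not that it is non-reduced.

\begin{theorem}\label{thm:sing}
Let $n\ge2$ and let $H\cong\mathbb{Z}/p\subset GL_n$ be as in Theorem~\ref{thm:main}. For every non-smooth affine $\mathbb{F}_p$-scheme $Z$ of finite type, $\mathrm{comp}$ fails to be an isomorphism for $X=(GL_n/H)\times Z$.
\end{theorem}

What matters about $GL_n$ is that it is not \emph{linearly reductive}, that is, the functor $V\mapsto V^G$ on representations is not exact.

\begin{theorem}\label{thm:groups}
Let $G$ be an affine group scheme of finite type over $\mathbb{F}_p$. The following are equivalent: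
\begin{enumerate}
\item[(1)] $G$ is linearly reductive;
\item[(2)] $G\backslash X$ is flawless for every affine $G$-scheme $X$;
\item[(3)] $\mathrm{comp}$ is an isomorphism for every affine $G$-scheme $X$;
\item[(4)] $\mathrm{comp}$ is an isomorphism for every affine $G$-scheme $X$ of finite type over $\mathbb{F}_p$.
\end{enumerate}
In particular, for $GL_n$ over $\mathbb{F}_p$ with $n\ge1$, conditions (2)--(4) hold exactly for $n=1$.
\end{theorem}

Finally, the failure is not caused merely by the fact that $BGL_n$ is not flawless.

\begin{theorem}\label{thm:point}
For every $n\ge1$ and every prime $p$, the map $\mathrm{comp}$ is an isomorphism for $\mathcal{X}=BGL_n$ over $\mathbb{F}_p$. Both sides are concentrated in degree $0$ and are isomorphic to the ring $\mathcal{O}(GL_n)^{GL_n}$ of conjugation-invariant functions.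
\end{theorem}

\subsection{The mechanism}
The categorical side is assembled from direct sums and colimits, so it is countable as soon as $\mathrm{Perf}(\mathcal{X})$ is (Section~\ref{sec:count}). The geometric side is a limit, and a limit of countable complexes can be uncountable if infinitely many terms contribute to one degree. The stack of Theorem~\ref{thm:main} is $\operatorname{Spec}A\times BH$. The singular scheme contributes $HH_i(A/k)$ in cohomological degree $-i$, the group contributes $H^i(H,k)$ in degree $+i$, both are nonzero for all $i\ge0$, and they meet in degree $0$ as the \emph{product} $\prod_iHH_i(A/k)\otimes H^i(H,k)$ (Section~\ref{sec:geom}). Section~\ref{sec:counter} passes from $H$ to $GL_n$. Theorems~\ref{thm:groups} and~\ref{thm:point} are proved in Sections~\ref{sec:groups} and~\ref{sec:point}. Property (C1) is used only for (2)$\Rightarrow$(3) in Theorem~\ref{thm:groups}, and (C2) only in Theorem~\ref{thm:point}. The statements about failure use nothing about the construction of $\mathrm{comp}$.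

\section{Conventions and standard facts}\label{sec:prelim}

From now on $k=\mathbb{F}_p$ and $\otimes=\otimes_k$. We write $\pi_i=H^{-i}$; thus $\pi_i(M[1])=\pi_{i-1}M$, and truncations $\tau_{\ge r}M\to M\to\tau_{\le r-1}M$ are indexed homologically. Countable means finite or countably infinite. A \emph{thick} subcategory is a full stable subcategory closed under retracts.

\subsection{Totalizations}
\begin{itemize}
\item[(T1)] A cosimplicial object $M^\bullet$ of $D(k)$ has $\mathrm{Tot}\,M^\bullet=\lim_m\mathrm{Tot}_m$ with $\mathrm{Tot}_{-1}=0$, and the fiber of $\mathrm{Tot}_m\to\mathrm{Tot}_{m-1}$ is $N^m[-m]$, where the normalized term $N^m$ is a direct summand of $M^m$. If $M^\bullet$ is a cosimplicial complex of vector spaces, $\mathrm{Tot}\,M^\bullet$ is the total complex, formed with products, of the associated double complex. Dually, the realization of a simplicial object $M_\bullet$ is $\operatorname{colim}_m\mathrm{sk}_m$, and the cofiber of $\mathrm{sk}_{m-1}\to\mathrm{sk}_m$ is $N_m[m]$ with $N_m$ a direct summand of $M_m$.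
\item[(T2)] For a tower $(M_m)$ in $D(k)$ there are exact sequences $0\to\lim^1_m H^{j-1}(M_m)\to H^j(\lim_m M_m)\to\lim_m H^j(M_m)\to0$. If the towers $H^{j-1}(M_m)$ and $H^j(M_m)$ are eventually constant, then $H^j(\lim_m M_m)=H^j(M_m)$ for $m\gg0$.
\end{itemize}

\subsection{Quotient stacks}
Quotients are fppf quotients; for smooth groups these are the \'etale ones. The functors $D_{\mathrm{Qcoh}}(-)$ and $R\Gamma(-,\mathcal{O})$ satisfy flat descent and send colimits of derived stacks to limits. Let an affine group scheme $G$ act on $X=\operatorname{Spec}R$. Then $\mathcal{X}=G\backslash X$ is the colimit of the simplicial scheme $G^\bullet\times X$; put $R_m=\mathcal{O}(G)^{\otimes m}\otimes R$.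
\begin{itemize}
\item[(Q1)] $D_{\mathrm{Qcoh}}(\mathcal{X})=\lim_\Delta D(R_\bullet)$. If $M_m\in D(R_m)$ denotes the pullback of $M$, then $R\mathrm{Hom}(M,N)=\mathrm{Tot}\,R\mathrm{Hom}_{R_\bullet}(M_\bullet,N_\bullet)$ and $R\Gamma(\mathcal{X},M)=\mathrm{Tot}\,M_\bullet$.
\item[(Q2)] The limit may be taken over the face maps alone, and these are flat. Hence $D_{\mathrm{Qcoh}}(\mathcal{X})$ has a $t$-structure with $(\tau_{\le r}M)_m=\tau_{\le r}(M_m)$. Its heart consists of the $R$-modules $M$ with a comodule structure $M\to M\otimes\mathcal{O}(G)$ that is semilinear over the coaction $R\to R\otimes\mathcal{O}(G)$. An object $P$ is perfect if and only if $P_0$ is a perfect complex of $R$-modules; then $P$ has a dual $P^\vee$ and $R\mathrm{Hom}(P,-)=R\Gamma(\mathcal{X},P^\vee\otimes_{\mathcal{O}}-)$.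
\item[(Q3)] The map $q\colon\mathcal{X}\to BG$ is affine, and $(q_*M)_m$ is $M_m$ viewed as an $\mathcal{O}(G)^{\otimes m}$-module. So $q_*$ is $t$-exact, conservative and commutes with direct sums, and $R\Gamma(\mathcal{X},-)=R\Gamma(BG,q_*-)$.
\item[(Q4)] The heart of $D_{\mathrm{Qcoh}}(BG)$ is the category of representations of $G$, that is, of $\mathcal{O}(G)$-comodules; each of them is the union of its finite-dimensional subrepresentations. For a representation $V$, the complex $R\Gamma(BG,V)$ is the cobar complex $V\otimes\mathcal{O}(G)^{\otimes\bullet}$. Its cohomology is the rational (Hochschild) cohomology $H^i(G,V)$, the derived functors of $V\mapsto V^G$. The cobar complex shows that $H^i(G,-)$ commutes with filtered colimits, that $H^i(G_K,V_K)=H^i(G,V)\otimes K$ for a field extension $K/k$, and that $H^i(G,W)=W\otimes H^i(G,k)$ for a trivial representation $W$. For finite-dimensional $V$ one has $\mathrm{Ext}^i_G(V,V')=H^i(G,V^\vee\otimes V')$.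
\item[(Q5)] If $H$ is a finite group scheme, its representations are the modules over the finite-dimensional algebra $kH=\mathcal{O}(H)^\vee$, and $H^i(H,-)=\mathrm{Ext}^i_{kH}(k,-)$. For constant $H$ this is the group algebra.
\end{itemize}
Facts (Q4) and (Q5) hold over any field.

\subsection{Hochschild homology and loop spaces}
\begin{itemize}
\item[(H1)] $HH(\mathcal{C})$ is invariant under equivalences of $k$-linear $\infty$-categories, so the sum in \eqref{eq:cyc} may be taken over any set of representatives of the objects.
\item[(H2)] (Morita invariance.) If $\mathcal{C}$ is stable and is the thick subcategory generated by a full subcategory $\mathcal{S}$, then $HH(\mathcal{S})\to HH(\mathcal{C})$ is an equivalence.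
\item[(L1)] $\mathcal{L}$ commutes with products, because limits commute with limits. Constant loops and evaluation give maps $\mathcal{X}\to\mathcal{L}\mathcal{X}\to\mathcal{X}$ whose composite is the identity.
\item[(L2)] For a commutative $k$-algebra $A$, $\mathcal{L}\operatorname{Spec}A=\operatorname{Spec}HH(A)$, where $HH(A)=A\otimes^{\mathbf{L}}_{A\otimes A}A$ and $\pi_iHH(A)=HH_i(A/k)=\mathrm{Tor}_i^{A\otimes A}(A,A)$.
\item[(L3)] $\mathcal{L}(BG)=G\backslash G^{\mathrm{ad}}$, the quotient of $G$ by conjugation: the fiber of $\mathcal{L}(BG)\to BG$ over the base point is $\mathrm{pt}\times_{BG}\mathrm{pt}=G$.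
\end{itemize}

\section{Functions on the loop space of $Z\times BH$}\label{sec:geom}

\subsection{The smallest case}\label{ss:small}
Let $H=\mathbb{Z}/p$ with generator $g$, let $A=k[x]/(x^p)$ and $Z=\operatorname{Spec}A$; the reader may take $p=2$. The cohomology of $H$ and the Hochschild homology of $A$ come from the same resolution.

\begin{lemma}\label{lem:periodic}
We have $H^i(\mathbb{Z}/p,k)\cong k$ and $HH_i(A/k)\cong A$ for all $i\ge0$.
\end{lemma}

\begin{proof}
Let $C$ be a commutative ring and $\Lambda=C[u]/(u^p)$. As $\Lambda$ is free over $C$ on $1,u,\dots,u^{p-1}$, the kernel of multiplication by $u$ is the ideal $(u^{p-1})$ and the kernel of multiplication by $u^{p-1}$ is $(u)$. Therefore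
\begin{equation}\label{eq:periodic}
P_\bullet:\qquad\cdots\xrightarrow{\ u\ }\Lambda\xrightarrow{u^{p-1}}\Lambda\xrightarrow{\ u\ }\Lambda
\end{equation}
is a free resolution of $C=\Lambda/(u)$. Both $u$ and $u^{p-1}$ act by zero on $C$, so $P_\bullet\otimes_\Lambda C$ and $\mathrm{Hom}_\Lambda(P_\bullet,C)$ have zero differentials, and $\mathrm{Tor}_i^\Lambda(C,C)\cong C\cong\mathrm{Ext}^i_\Lambda(C,C)$ for all $i\ge0$.

For the group, $u=g-1$ gives $kH=k[g]/(g^p-1)=k[u]/(u^p)$, and the trivial module is $kH/(u)$; take $C=k$. For the algebra, put $y=1\otimes x$ and $u=x\otimes1-1\otimes x$. Then $(u+y)^p=u^p+y^p$, so $A\otimes A=k[y,u]/(y^p,(u+y)^p)=A[u]/(u^p)$, and the multiplication $A\otimes A\to A$ is $u\mapsto0$; take $C=A$.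
\end{proof}

Separately, $BH$ and $\mathcal{L}Z$ have finite cohomology of the structure sheaf in each degree: $k$ in every degree $\ge0$ for $BH$, and $A$ in every degree $\le0$ for $\mathcal{L}Z$. Consider their product. Represent $HH(A)\in D(k)$ by the complex $M$ with $M_i=A$ for $i\ge0$ and zero differential, with trivial action of $H$. As $\mathcal{L}Z\times BH$ is the colimit of $\mathcal{L}Z\times H^\bullet$, its functions are the totalization of $M\otimes\mathcal{O}(H^m)=\mathrm{Hom}_{kH}(k[H^{m+1}],M)$. By (T1) this is the Hom complex from the bar resolution of $k$ to $M$, and the bar resolution is homotopy equivalent to \eqref{eq:periodic}. So $R\Gamma(\mathcal{L}Z\times BH,\mathcal{O})$ is the complex $\mathrm{Hom}^\bullet_{kH}(P_\bullet,M)$. Its differentials vanish, since $u$ acts by zero on $M$. An element of degree $0$ is a family of maps $P_i\to M_i$, one for each $i\ge0$, with no finiteness condition. Hence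
\begin{equation}\label{eq:small}
H^0\bigl(R\Gamma(\mathcal{L}Z\times BH,\mathcal{O})\bigr)=\prod_{i\ge0}\mathrm{Hom}_{kH}(P_i,M_i)=\prod_{i\ge0}A .
\end{equation}
The K\"unneth formula would predict the countable group $\bigoplus_iHH_i(A/k)\otimes H^i(H,k)$; the correct answer is its uncountable completion.

\subsection{The general case}
For a general group $L(BH)$-functions are harder to compute and there is no periodic resolution. Neither matters: a lower bound only needs the constant loops in $BH$, and the product arises from a formal property of connective complexes over a field.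

\begin{proposition}\label{prop:geom}
Let $A$ be a commutative $k$-algebra, $Z=\operatorname{Spec}A$, let $H$ be an affine group scheme over $k$, and let $\mathcal{X}=Z\times BH$. Then $H^0(R\Gamma(\mathcal{L}\mathcal{X},\mathcal{O}))$ contains
\[
\prod_{i\ge0}HH_i(A/k)\otimes H^i(H,k)
\]
as a direct summand.
\end{proposition}

\begin{proof}
By (L1), $\mathcal{L}\mathcal{X}=\mathcal{L}Z\times\mathcal{L}(BH)$ and $BH$ is a retract of $\mathcal{L}(BH)$. So $\mathcal{L}Z\times BH$ is a retract of $\mathcal{L}\mathcal{X}$, and $R\Gamma(\mathcal{L}Z\times BH,\mathcal{O})$ is a retract of $R\Gamma(\mathcal{L}\mathcal{X},\mathcal{O})$. It suffices to compute $H^0$ of the former.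

The stack $\mathcal{L}Z\times BH$ is the colimit of the derived affine schemes $\mathcal{L}Z\times H^\bullet$. By (L2),
\[
R\Gamma(\mathcal{L}Z\times BH,\mathcal{O})=\mathrm{Tot}\bigl(HH(A)\otimes\mathcal{O}(H)^{\otimes\bullet}\bigr),
\]
where the cosimplicial structure is the cobar structure of $\mathcal{O}(H)^{\otimes\bullet}$. Put $W_i=HH_i(A/k)$. Since $k$ is a field, we may fix an equivalence $HH(A)\simeq\bigoplus_{i\ge0}W_i[i]$ in $D(k)$. Totalization does not commute with this direct sum, but the sum is also a product: for a vector space $V$ in degree $0$, the natural map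
\[
HH(A)\otimes V\simeq\bigoplus_i(W_i\otimes V)[i]\longrightarrow\prod_i(W_i\otimes V)[i]
\]
is an equivalence, because only one index contributes to each degree. The map is natural in $V$, so it applies to the cosimplicial vector space $\mathcal{O}(H)^{\otimes\bullet}$. Totalization commutes with products and shifts, whence
\[
R\Gamma(\mathcal{L}Z\times BH,\mathcal{O})\simeq\prod_{i\ge0}\mathrm{Tot}\bigl(W_i\otimes\mathcal{O}(H)^{\otimes\bullet}\bigr)[i].
\]
Products of vector spaces are exact, so $H^0$ of the right side is $\prod_iH^i(H,W_i)$, and $H^i(H,W_i)=W_i\otimes H^i(H,k)$ by (Q4).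
\end{proof}

\section{The categorical side is countable}\label{sec:count}

One would like to compute $HH(Z\times BH,k)$ from the two factors, but perfect complexes on the product are not built from those on the factors.

\begin{example}\label{ex:kunneth}
Let $Z$ and $H$ be as in Section~\ref{ss:small}. The category $\mathrm{Perf}(Z)$ is generated by $A$, and $\mathrm{Perf}(BH)$ is generated by $k$, the only simple module of $kH=k[u]/(u^p)$. So all external products lie in the thick subcategory generated by $\mathcal{O}$. Let $L$ be the line bundle on $Z\times BH$ given by $A$ with $g$ acting by $1+x$; note $(1+x)^p=1$. Here $u$ acts by $x$, so $L$ is a free $kH$-module and $R\Gamma(L)$ lies in degree $0$. If $L^{-1}$ were in the thick subcategory generated by $\mathcal{O}$, then $\mathcal{O}$ would be in the one generated by $L$, and $R\Gamma(\mathcal{O})$ would be bounded; but $H^i(R\Gamma(\mathcal{O}))=A\otimes H^i(H,k)\neq0$ for all $i\ge0$.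
\end{example}

We therefore do not compute the categorical side; we bound its size. The mapping complexes in $\mathrm{Perf}(\mathcal{X})$ are themselves totalizations, so we have to see why they do not produce infinite products. The reason is that perfect complexes are bounded: the terms of the totalization are bounded below uniformly, and only finitely many of them reach a given degree. The complex $HH(A)$ of Section~\ref{ss:small} is not bounded below in cohomological degree.

\begin{lemma}\label{lem:perf}
Let $G$ be an affine group scheme of finite type over $k$ and $X=\operatorname{Spec}R$ an affine $G$-scheme of finite type. Then $\mathrm{Perf}(G\backslash X)$ has countably many equivalence classes of objects, and all groups $\mathrm{Ext}^j(E,F)=H^j(R\mathrm{Hom}(E,F))$ with $E,F$ perfect are countable.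
\end{lemma}

\begin{proof}
Put $\mathcal{X}=G\backslash X$. The rings $R_m$ are of finite type over $\mathbb{F}_p$, hence countable and noetherian, and finitely generated $R_m$-modules are countable. To be able to truncate we enlarge the category. Let $D^b_{\mathrm{coh}}(\mathcal{X})$ consist of those $M$ for which $M_0$ is bounded with finitely generated homology. It is closed under truncation by (Q2), and it contains $\mathrm{Perf}(\mathcal{X})$ because $R$ is noetherian. We prove the lemma for $D^b_{\mathrm{coh}}(\mathcal{X})$.

\emph{Ext groups.} Let $M,N\in D^b_{\mathrm{coh}}(\mathcal{X})$ with $H^j(M_0)=0$ for $j>b$ and $H^j(N_0)=0$ for $j<a$. By flatness, $M_m$ and $N_m$ are bounded with finitely generated homology and satisfy the same bounds. Represent $M_m$ by a complex of finitely generated free modules in degrees $\le b$ and $N_m$ by a bounded complex of finitely generated modules in degrees $\ge a$. Then each $\mathrm{Ext}^j_{R_m}(M_m,N_m)$ is finitely generated over $R_m$, hence countable, and vanishes for $j<-c$, where $c=b-a$ does not depend on $m$. Apply (T1) to the totalization in (Q1). The fiber of $\mathrm{Tot}_m\to\mathrm{Tot}_{m-1}$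 has countable cohomology, concentrated in degrees $\ge m-c$. By induction on $m$ and the long exact sequences, each $\mathrm{Tot}_m$ has countable cohomology. Moreover $H^j(\mathrm{Tot}_m)\to H^j(\mathrm{Tot}_{m-1})$ is bijective once $m>j+1+c$, so $\mathrm{Ext}^j(M,N)=H^j(\mathrm{Tot}_m)$ for $m\gg0$ by (T2).

\emph{Objects of the heart.} A finitely generated $R$-module is the cokernel of a finite matrix over $R$, so there are countably many up to isomorphism. A semilinear coaction on such a module $M$ is determined by the images of finitely many generators in the countable set $M\otimes\mathcal{O}(G)$.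

\emph{All objects.} We use induction on the number of nonzero homology sheaves. If $r$ is the lowest degree with $\pi_rE\ne0$, the fiber sequence $\tau_{\ge r+1}E\to E\to\pi_r(E)[r]$ exhibits $E$ as the fiber of a map $\pi_r(E)[r]\to(\tau_{\ge r+1}E)[1]$. There are countably many choices for the source, for the target (by induction) and for the homotopy class of the map, and these determine $E$ up to equivalence.
\end{proof}

\begin{lemma}\label{lem:hh}
Let $\mathcal{C}$ be a small $k$-linear $\infty$-category with countably many objects up to equivalence and countable Ext groups. Then all groups $\pi_iHH(\mathcal{C})$ are countable.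
\end{lemma}

\begin{proof}
By (H1) we take the sum in \eqref{eq:cyc} over $(m+1)$-tuples from a countable set of representatives. By the K\"unneth formula over the field $k$, the homology of each summand is a countable direct sum of finite tensor products of countable vector spaces, and these are countable. So $N^{\mathrm{cyc}}_m$ has countable homology. By (T1) and induction, every skeleton $\mathrm{sk}_m$ has countable homology, and $\pi_iHH(\mathcal{C})=\operatorname{colim}_m\pi_i(\mathrm{sk}_m)$ is a countable union of countable sets.
\end{proof}

\section{The counterexamples}\label{sec:counter}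

It remains to write $Z\times BH$ as a quotient of an affine scheme by a given group $G\supset H$. The induced scheme $(G/H)\times Z$ does this, and it is affine when $H$ is finite.

\begin{proposition}\label{prop:criterion}
Let $G$ be an affine group scheme of finite type over $k$, let $H\subset G$ be a finite closed subgroup scheme, and let $Z=\operatorname{Spec}A$ be of finite type over $k$. Let $G$ act on $X=(G/H)\times Z$ by translation on the first factor, and put $\mathcal{X}=G\backslash X$.
\begin{enumerate}
\item[(a)] The scheme $X$ is affine of finite type, and $\mathcal{X}\simeq Z\times BH$.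
\item[(b)] If $HH_i(A/k)\ne0$ and $H^i(H,k)\ne0$ hold together for infinitely many $i$, then $H^0(HH(\mathcal{X},k))$ is countable and $H^0(R\Gamma(\mathcal{L}\mathcal{X},\mathcal{O}))$ is uncountable.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) The finite group scheme $H$ acts freely on the affine scheme $G$ by right translation. The quotient $G/H=\operatorname{Spec}\mathcal{O}(G)^H$ is affine of finite type and $G\to G/H$ is an $H$-torsor; see \cite[V, Thm.~4.1]{SGA3}, or \cite[V.2]{SGA1} when $H$ is constant. Consider $s\colon Z\to\mathcal{X}$, $z\mapsto(eH,z)$. Its base change along $X\to\mathcal{X}$ is the scheme of triples $(z,\xi,\gamma)$ with $\xi\in X$, $\gamma\in G$ and $\gamma\cdot(eH,z)=\xi$, which is $G\times Z\to X$, $(\gamma,z)\mapsto(\gamma H,z)$. This is an $H$-torsor, so $s$ is a finite flat cover and $\mathcal{X}$ is the colimit of the \v{C}ech nerve of $s$. The scheme $Z\times_{\mathcal{X}}Z$ classifies $(z,z',\gamma)$ with $(\gamma H,z)=(eH,z')$, that is, $z=z'$ and $\gamma\in H$, and composition is multiplication in $H$. So the \v{C}ech nerve is $Z\times H^\bullet$, whose colimit is $Z\times BH$.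

(b) The first claim follows from (a) and Lemmas~\ref{lem:perf} and~\ref{lem:hh}. By (a) and Proposition~\ref{prop:geom}, $H^0(R\Gamma(\mathcal{L}\mathcal{X},\mathcal{O}))$ contains a product of infinitely many nonzero groups, which has at least $2^{\aleph_0}$ elements.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemma~\ref{lem:periodic}, the hypothesis of Proposition~\ref{prop:criterion}(b) holds for all $i\ge0$. A countable group does not surject onto an uncountable one.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sing}]
Let $Z=\operatorname{Spec}A$. By the theorem of Avramov and Vigu\'e-Poirrier \cite{AVP}, a commutative algebra $A$ of finite type over a field $k$ is smooth if $HH_i(A/k)=0$ for some positive even $i$ and for some positive odd $i$. As our $A$ is not smooth, $HH_i(A/k)\ne0$ for all positive even $i$ or for all positive odd $i$. Since $H^i(\mathbb{Z}/p,k)\neq0$ for all $i\geq 0$, Proposition~\ref{prop:criterion}(b) applies.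
\end{proof}

For example, $Z$ may be a normal singular hypersurface such as the cone $xy=z^2$: in every characteristic its singular locus lies in $x=y=0$ and so is the origin, and a surface in $\mathbb{A}^3$ with isolated singularities is normal by Serre's criterion.

\begin{remark}\label{rem:hyp}
The countability of $\mathbb{F}_p$ and the finite type hypotheses enter only through Lemmas~\ref{lem:perf} and~\ref{lem:hh}. They cannot be dropped there: for trivial $G$ one has $H^0(HH(\operatorname{Spec}R,k))=R$. The product in Proposition~\ref{prop:geom} needs both factors. It is finite if $H$ is linearly reductive, and also if $Z$ is smooth of finite type, since then the diagonal is locally resolved by a Koszul complex of bounded length and $HH_i(A/k)=0$ for $i\gg0$. In these cases the argument gives no obstruction.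
\end{remark}

\begin{remark}\label{rem:notflawless}
The same product shows that $\mathcal{O}$ is not compact on $BGL_n$ for $n\ge2$, so that $BGL_n$ is not flawless. By Proposition~\ref{prop:criterion}(a) with $Z=\mathrm{pt}$ and by (Q3), $R\Gamma(BH,-)=R\Gamma(BGL_n,q_*-)$, and $q_*$ commutes with direct sums. If $\mathcal{O}_{BGL_n}$ were compact, $R\Gamma(BH,-)$ would commute with direct sums. But the computation \eqref{eq:small} with $M=\bigoplus_{i\ge0}k[i]$ gives $H^0(R\Gamma(BH,M))=\prod_{i\ge0}k$, which is uncountable, while $\bigoplus_iH^i(H,k)$ is countable.
\end{remark}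

\section{Linearly reductive groups}\label{sec:groups}

The proof of Theorem~\ref{thm:groups} has two parts. A linearly reductive group gives flawless quotients (Proposition~\ref{prop:flawless}). A group that is not linearly reductive must be shown to contain a \emph{finite} subgroup scheme with cohomology in infinitely many degrees, so that Proposition~\ref{prop:criterion} applies; this is done in Lemmas~\ref{lem:finite} and~\ref{lem:infinite}.

\subsection{Characterizations and permanence}

\begin{lemma}\label{lem:lr}
For an affine group scheme $G$ over a field $K$ the following are equivalent: (a) $G$ is linearly reductive; (b) $H^i(G,V)=0$ for all representations $V$ and all $i>0$; (c) there is a linear functional $\varphi\colon\mathcal{O}(G)\to K$, invariant under translation, with $\varphi(1)=1$. Moreover: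
\begin{enumerate}
\item[(i)] for a field extension $K'/K$, $G$ is linearly reductive if and only if $G_{K'}$ is;
\item[(ii)] if $N\subset G$ is a normal closed subgroup scheme and $N$ and $G/N$ are linearly reductive, so is $G$;
\item[(iii)] if $G\to Q$ is a homomorphism with $\mathcal{O}(Q)\to\mathcal{O}(G)$ injective and $G$ is linearly reductive, so is $Q$;
\item[(iv)] split tori are linearly reductive, and a finite constant group $\Gamma$ is linearly reductive if and only if $|\Gamma|$ is invertible in $K$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a)$\Leftrightarrow$(b) holds because the $H^i(G,-)$ are the derived functors of invariants. Assume (b). Then $\mathrm{Ext}^1_G(V,V')=H^1(G,V^\vee\otimes V')=0$ for finite-dimensional $V,V'$, so finite-dimensional representations are semisimple. Hence $\mathcal{O}(G)$ is a sum of simple representations, and $K\cdot1$ has an invariant complement; this gives (c). Assume (c). Then $V$ is a direct summand of $V\otimes\mathcal{O}(G)$. This module is $q_*q^*V$ for $q\colon\mathrm{pt}=G\backslash G\to BG$, so its cohomology is $R\Gamma(\mathrm{pt},V)=V$ in degree $0$; this gives (b).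

(i) The functional $\varphi\otimes K'$ gives one direction, and $H^i(G_{K'},V_{K'})=H^i(G,V)\otimes_K K'$ gives the other. (ii) The functor $V\mapsto V^G=(V^N)^{G/N}$ is a composite of exact functors. (iii) A vector $v$ in a representation $V$ of $Q$ is invariant if its coaction is $v\otimes1$, and $V\otimes\mathcal{O}(Q)\to V\otimes\mathcal{O}(G)$ is injective, so $V^Q=V^G$. (iv) For a split torus, $\mathcal{O}(T)$ has the characters as a basis; let $\varphi$ be the coefficient of the trivial character. For constant $\Gamma$, the invariant functionals are $f\mapsto c\sum_{\gamma}f(\gamma)$, with value $c|\Gamma|$ at $1$.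
\end{proof}

\subsection{Flawless quotients}

\begin{proposition}\label{prop:flawless}
Let $G$ be a linearly reductive affine group scheme of finite type over $k$ and $X$ an affine $G$-scheme. Then $\mathcal{X}=G\backslash X$ is flawless.
\end{proposition}

\begin{proof}
The stack $\mathcal{X}$ is algebraic because $G$ is flat of finite presentation. The base change of its diagonal along the cover $X\times X\to\mathcal{X}\times\mathcal{X}$ is the map of affine schemes $G\times X\to X\times X$, so the diagonal is affine. We show that $D_{\mathrm{Qcoh}}(\mathcal{X})$ is compactly generated and that its compact objects are the perfect ones. Linear reductivity concerns the heart, while compactness is tested on unbounded objects, so the first step extends the vanishing to those.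

\emph{Step 1: $\pi_iR\Gamma(BG,M)=(\pi_iM)^G$ for all $M\in D_{\mathrm{Qcoh}}(BG)$.} It suffices to prove that $R\Gamma$ is $t$-exact, since a $t$-exact functor commutes with $\pi_i$. If $\pi_iM=0$ for $i>0$, the same holds for all $M_m$, hence for $R\Gamma(M)=\mathrm{Tot}\,M_\bullet$ by (T1) and (T2). Now let $\pi_iM=0$ for $i<0$. Each $M_m$ is the limit of its truncations, and limits commute, so by (Q2)
\[
R\Gamma(M)=\mathrm{Tot}\,\bigl(\lim_r\tau_{\le r}M_\bullet\bigr)=\lim_rR\Gamma(\tau_{\le r}M).
\]
The fiber of $R\Gamma(\tau_{\le r}M)\to R\Gamma(\tau_{\le r-1}M)$ is $R\Gamma(\pi_rM)[r]$, which by Lemma~\ref{lem:lr}(b) is concentrated in homological degree $r$. By induction $R\Gamma(\tau_{\le r}M)$ has homology in degrees $0,\dots,r$ only, and the tower is eventually constant in each degree. By (T2), $\pi_iR\Gamma(M)=0$ for $i<0$.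

\emph{Step 2: perfect objects are compact.} Both $\pi_i$ and invariants commute with direct sums, so $R\Gamma(BG,-)$ does by Step 1, and so does $R\Gamma(\mathcal{X},-)=R\Gamma(BG,q_*-)$ by (Q3). For perfect $P$, the functor $R\mathrm{Hom}(P,-)=R\Gamma(\mathcal{X},P^\vee\otimes_{\mathcal{O}}-)$ is exact and commutes with direct sums, hence with all colimits.

\emph{Step 3: generation.} For a finite-dimensional representation $V$ put $E_V=q^*V\in\mathrm{Perf}(\mathcal{X})$. By adjunction and Step 1,
\[
\pi_iR\mathrm{Hom}(E_V,M)=\pi_iR\Gamma(BG,V^\vee\otimes q_*M)=\mathrm{Hom}_G(V,\pi_iq_*M).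
\]
If this vanishes for all $V$ and $i$, then $\pi_iq_*M$ has no nonzero finite-dimensional subrepresentation, so $q_*M=0$ and $M=0$ by (Q3). Thus the compact objects $E_V$ generate $D_{\mathrm{Qcoh}}(\mathcal{X})$. In this situation the category is the Ind-completion of its compact objects, and these form the thick subcategory generated by the $E_V$, which is contained in $\mathrm{Perf}(\mathcal{X})$. With Step 2, compact equals perfect.
\end{proof}

\subsection{Detection on finite subgroup schemes}
For $G=\mathbb{Z}/p$, $\alpha_p$ or $\mathbb{G}_a$, let $a\in G$ act on $k^2$ by $1+aE_{12}$. The invariants are $ke_1$, and they map to zero in the trivial representation $k^2/ke_1$; so none of these groups is linearly reductive. The first two show that both \'etale and infinitesimal subgroups must be considered. Accordingly, the proof below uses the \'etale subgroups $G(\mathbb{F}_q)$ to control the reduced part of $G$ and a Frobenius kernel to control the rest.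

\begin{lemma}\label{lem:finite}
Let $G$ be an affine group scheme of finite type over $\mathbb{F}_p$. If all finite closed subgroup schemes of $G$ are linearly reductive, then $G$ is linearly reductive.
\end{lemma}

\begin{proof}
Put $K=\overline{\mathbb{F}}_p$.

\emph{Step 1: $G(K)$ is a torsion group without elements of order $p$.} For $q=p^e$, the finite subgroup $G(\mathbb{F}_q)\subset G(K)$ is stable under Frobenius, so it is the set of $K$-points of a finite reduced closed subscheme $\Gamma_q\subset G$. Over the perfect field $\mathbb{F}_p$ this subscheme is \'etale, $\Gamma_q\times\Gamma_q$ is reduced, and so $\Gamma_q$ is a subgroup scheme; over $K$ it becomes the constant group $G(\mathbb{F}_q)$. By the hypothesis and Lemma~\ref{lem:lr}(i),(iv), $p$ does not divide $|G(\mathbb{F}_q)|$. As $G$ is of finite type, $G(K)=\bigcup_qG(\mathbb{F}_q)$.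

\emph{Step 2: $G_{\mathrm{red}}$ is linearly reductive.} As $\mathbb{F}_p$ is perfect, $G_{\mathrm{red}}$ is a smooth closed subgroup scheme, and by Lemma~\ref{lem:lr}(i) we may work with $G'=(G_{\mathrm{red}})_K$, a linear algebraic group with $G'(K)=G(K)$. Embed $G'$ in $GL_N$. A unipotent element satisfies $g^{p^r}-1=(g-1)^{p^r}=0$ for $p^r\ge N$, so a nontrivial one has a power of order $p$; by Step 1 there is none. A Borel subgroup of the identity component $G'^0$ is connected solvable, hence the semidirect product of a torus and its unipotent part, hence a torus. A connected linear algebraic group with a nilpotent Borel subgroup equals that subgroup \cite[21.4]{Hum}, so $G'^0$ is a torus. Suppose that $p$ divides the order of the finite constant group $G'/G'^0$. Choose an element of order $p$ in it and a lift $g\in G(K)$. The order of $g$ is finite and divisible by $p$, so a power of $g$ has order $p$, contradicting Step 1. Now Lemma~\ref{lem:lr}(ii),(iv) applies.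

\emph{Step 3: from $G_{\mathrm{red}}$ to $G$.} Over $\mathbb{F}_p$, the map $f\mapsto f^{p^r}$ is an endomorphism of the Hopf algebra $\mathcal{O}(G)$ and defines a homomorphism $F^r\colon G\to G$. Its kernel $G_{(r)}$ is finite: if $x_1,\dots,x_s$ are algebra generators in the augmentation ideal, then $\mathcal{O}(G_{(r)})$ is a quotient of $k[x_1,\dots,x_s]/(x_j^{p^r})$. The quotient $Q=G/G_{(r)}$ is the image of $F^r$, with $\mathcal{O}(Q)=\{f^{p^r}:f\in\mathcal{O}(G)\}\subset\mathcal{O}(G)$. Let $I$ be the nilradical of the noetherian ring $\mathcal{O}(G)$ and choose $r$ with $I^{p^r}=0$. If $f^{p^r}\in I$, then $f\in I$ and $f^{p^r}=0$. So $\mathcal{O}(Q)\to\mathcal{O}(G)/I=\mathcal{O}(G_{\mathrm{red}})$ is injective, and $Q$ is linearly reductive by Step 2 and Lemma~\ref{lem:lr}(iii). The group $G_{(r)}$ is linearly reductive by hypothesis, and Lemma~\ref{lem:lr}(ii) concludes.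
\end{proof}

The base field matters here: in characteristic $0$ finite group schemes are \'etale, so $\mathbb{G}_a$ has no nontrivial finite subgroup scheme, and it is not linearly reductive.

Failure of linear reductivity gives a nonzero $H^1(H,V)$ for some $V$, whereas Proposition~\ref{prop:criterion} requires trivial coefficients and infinitely many degrees. Finite generation of cohomology passes from $V$ to the trivial module, and self-injectivity of $KH$ passes from one degree to infinitely many.

\begin{lemma}\label{lem:infinite}
If a finite group scheme $H$ over a field $K$ is not linearly reductive, then $H^i(H,K)\neq0$ for infinitely many $i$.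
\end{lemma}

\begin{proof}
By Friedlander and Suslin \cite[Thm.~1.1]{FS}, $H^*(H,K)$ is a finitely generated algebra and $H^*(H,M)$ is a finitely generated module over it for every finite-dimensional $M$. Suppose $H^i(H,K)=0$ for $i\gg0$. Then $H^*(H,M)$, being generated by finitely many homogeneous elements, also vanishes in large degrees. The finite-dimensional algebra $KH$ has finitely many simple modules $S$, so there is $d$ with $\mathrm{Ext}^i_{KH}(K,S)=0$ for all $i>d$ and all $S$. In a minimal projective resolution $P_\bullet\to K$ one has $\mathrm{Ext}^i_{KH}(K,S)=\mathrm{Hom}_{KH}(P_i,S)$, so $P_i=0$ for $i>d$. By the theorem of Larson and Sweedler, $KH$ is a Frobenius algebra, so finitely generated projective modules are injective. If the last nonzero term were $P_e$ with $e>0$, the injection $P_e\to P_{e-1}$ would split, contradicting minimality. Hence $K$ is projective and $V\mapsto\mathrm{Hom}_{KH}(K,V)=V^H$ is exact, a contradiction.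
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:groups}]
(1)$\Rightarrow$(2) is Proposition~\ref{prop:flawless}, (2)$\Rightarrow$(3) is (C1), and (4) is a special case of (3). For (4)$\Rightarrow$(1), suppose $G$ is not linearly reductive. By Lemmas~\ref{lem:finite} and~\ref{lem:infinite} there is a finite closed subgroup scheme $H\subset G$ with $H^i(H,k)\neq0$ for infinitely many $i$. For $A=k[x]/(x^p)$ all $HH_i(A/k)$ are nonzero by Lemma~\ref{lem:periodic}. By Proposition~\ref{prop:criterion}, $\mathrm{comp}$ is not an isomorphism for the affine $G$-scheme of finite type $(G/H)\times\operatorname{Spec}A$. Finally, $GL_1$ is a split torus, so (1) holds for it, and (4) fails for $GL_n$ with $n\ge2$ by Theorem~\ref{thm:main}.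
\end{proof}

\section{The classifying stack of $GL_n$}\label{sec:point}

For $n=1$ the computation in the introduction rested on orthogonal generators. For $n\ge2$ simple modules have extensions, but the Weyl modules still generate, and their Ext groups go in one direction only. A cyclic chain of morphisms between them must then stay at one object, which is all that the cyclic nerve needs.

\subsection{Recollections}
Let $G=GL_n$, let $T$ be the diagonal torus with character group $X(T)=\mathbb{Z}^n$, and let $W=S_n$. The positive roots are $\Phi^+=\{\varepsilon_i-\varepsilon_j:i<j\}$. Write $\mu\le\lambda$ if $\lambda-\mu\in\mathbb{N}\Phi^+$; the \emph{height} of an element of $\mathbb{N}\Phi^+$ is the sum of its coefficients in the simple roots. A weight is dominant if $\lambda_1\ge\cdots\ge\lambda_n$. Below a dominant $\lambda$ there are finitely many dominant $\mu$, since $\mu\le\lambda$ forces $\lambda_1\ge\mu_1$ and $\mu_n\ge\lambda_n$. Let $w_0$ reverse the coordinates and put $\lambda^*=-w_0\lambda$; the map $-w_0$ permutes the simple roots, so it preserves $\mathbb{N}\Phi^+$ and heights. Following the convention of \cite{Jan}, we induce from the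 Borel subgroup $B^-$ with negative roots (denoted $B$ there). For dominant $\lambda$ let $\nabla(\lambda)=\mathrm{ind}_{B^-}^G\lambda$ and let $\Delta(\lambda)=\nabla(\lambda^*)^\vee$ be the Weyl module. We use the following facts.
\begin{itemize}
\item[(J1)] $\Delta(\lambda)$ is finite-dimensional with weights $\le\lambda$ and is generated by its one-dimensional $\lambda$-weight space. It has a simple quotient $L(\lambda)$, and the kernel has composition factors $L(\mu)$ with $\mu<\lambda$. Every simple representation is some $L(\lambda)$.
\item[(J2)] (Kempf vanishing.) $R^j\mathrm{ind}_{B^-}^G\lambda=0$ for $j>0$ and $\lambda$ dominant.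
\item[(J3)] If $H^i(B^-,N)\ne0$, then $N$ has a weight $\eta$ with $-\eta\in\mathbb{N}\Phi^+$ of height $\ge i$ \cite[II.4.10]{Jan}.
\item[(J4)] $\mathrm{Ext}^i_G(\Delta(\lambda),\nabla(\lambda))$ is $k$ for $i=0$ and $0$ for $i>0$ \cite[II.4.13]{Jan}.
\item[(J5)] $\mathcal{O}(G)$ has an exhaustive ascending filtration by $G\times G$-submodules with factors $\nabla(\lambda)\otimes\nabla(\lambda^*)$ \cite[II.4.20]{Jan}.
\end{itemize}

\begin{lemma}\label{lem:weyl}
Let $\lambda,\mu$ be dominant. Then $R\mathrm{Hom}(\Delta(\lambda),\Delta(\mu))=0$ unless $\lambda\le\mu$, and $R\mathrm{Hom}(\Delta(\lambda),\Delta(\lambda))=k\cdot\mathrm{id}$.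
\end{lemma}

\begin{proof}
Let $M$ be a finite-dimensional representation of $G$. The tensor identity and (J2) show that $R^j\mathrm{ind}_{B^-}^G(M\otimes\lambda^*)=M\otimes R^j\mathrm{ind}_{B^-}^G\lambda^*$ is $M\otimes\nabla(\lambda^*)$ for $j=0$ and zero for $j>0$. So the spectral sequence $H^i(G,R^j\mathrm{ind}_{B^-}^GN)\Rightarrow H^{i+j}(B^-,N)$ of Frobenius reciprocity gives
\[
\mathrm{Ext}^i_G(\Delta(\lambda),M)=H^i(G,M\otimes\nabla(\lambda^*))=H^i(B^-,M\otimes\lambda^*).
\]
If this is nonzero, (J3) provides a weight $\nu$ of $M$ with $-(\nu+\lambda^*)\in\mathbb{N}\Phi^+$ of height $\ge i$. Applying $-w_0$ and using $w_0\lambda^*=-\lambda$, we find that $w_0\nu-\lambda\in\mathbb{N}\Phi^+$ has height $\ge i$; and $w_0\nu$ is again a weight of $M$. For $M=\Delta(\mu)$ this gives $\lambda\le w_0\nu\le\mu$. For $\mu=\lambda$ it forces $w_0\nu=\lambda$, so the height is $0$ and $i=0$. An endomorphism of $\Delta(\lambda)$ acts by a scalar on the $\lambda$-weight space, which generates, so it is a scalar.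
\end{proof}

\subsection{Proof of Theorem~\ref{thm:point}}

\emph{The categorical side.} By (Q2), $\mathrm{Perf}(BG)$ consists of the bounded objects with finite-dimensional homology. By truncation and composition series it is the thick subcategory generated by the $L(\lambda)$. By (J1) and induction on the finite set of dominant weights below $\lambda$, each $L(\lambda)$ lies in the thick subcategory generated by the Weyl modules. So by (H2) we may compute $HH(BG,k)$ on the full subcategory $\mathcal{S}$ with objects $\Delta(\lambda)$. By Lemma~\ref{lem:weyl}, the summand of \eqref{eq:cyc} indexed by $(\lambda_0,\dots,\lambda_m)$ vanishes unless $\lambda_0\le\lambda_1\le\cdots\le\lambda_m\le\lambda_0$, that is, unless all $\lambda_j$ are equal, and then it is $k\cdot(\mathrm{id}\otimes\cdots\otimes\mathrm{id})$. Hence $N^{\mathrm{cyc}}_\bullet(\mathcal{S})$ is the constant simplicial object $\bigoplus_\lambda k$, and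
\[
HH(BG,k)=\bigoplus_{\lambda\ \text{dominant}}k\cdot\mathrm{ch}(\Delta(\lambda))\qquad\text{in degree }0.
\]
This is an explicit instance of the additivity of $HH$ on semiorthogonal decompositions (Keller).

\emph{The geometric side.} By (L3), (Q3) and (Q4), $R\Gamma(\mathcal{L}(BG),\mathcal{O})$ has cohomology $H^i(G,\mathcal{O}(G))$ for the conjugation action, which is the restriction of the $G\times G$-action to the diagonal. For a factor of the filtration (J5),
\[
H^i(G,\nabla(\lambda)\otimes\nabla(\lambda^*))=\mathrm{Ext}^i_G(\Delta(\lambda),\nabla(\lambda))=0\qquad(i>0)
\]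
by (J4). By the long exact sequences, each step of the filtration has no higher cohomology, and cohomology commutes with the union. So $R\Gamma(\mathcal{L}(BG),\mathcal{O})=\mathcal{O}(G)^G$ in degree $0$.

\emph{The comparison.} Let $\operatorname{tr}_\lambda\in\mathcal{O}(G)^G$ be the trace function of $\Delta(\lambda)$. By (C2), $\mathrm{comp}$ sends $\mathrm{ch}(\Delta(\lambda))$ to $\operatorname{tr}_\lambda$, so we must show that the $\operatorname{tr}_\lambda$ form a basis of $\mathcal{O}(G)^G$. (With the opposite orientation convention $\gamma\mapsto\gamma^{-1}$ in (C2), the map changes by the automorphism of $\mathcal{O}(G)^G$ induced by inversion.) Restriction to $T$ maps $\mathcal{O}(G)^G$ to $\mathcal{O}(T)^W$, since permutation matrices normalize $T$. It is injective: an invariant function that vanishes on $T$ vanishes on all matrices over $\overline{k}$ with distinct eigenvalues, and these form a dense open subset of the integral variety $G_{\overline{k}}$.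

Identify $\mathcal{O}(T)$ with the group algebra $k[X(T)]$, with basis $e^\nu$. Each $W$-orbit in $X(T)$ contains exactly one dominant weight $\mu$, and the orbit sums $s(\mu)=\sum_{\nu\in W\mu}e^\nu$ form a basis of $k[X(T)]^W$, because $W$ permutes the basis $e^\nu$. Weight multiplicities of $\Delta(\lambda)$ are $W$-invariant, so by (J1)
\[
\operatorname{tr}_\lambda|_T=\sum_\nu\dim\Delta(\lambda)_\nu\,e^\nu=s(\lambda)+\sum_{\mu<\lambda\ \text{dominant}}\dim\Delta(\lambda)_\mu\,s(\mu).
\]
This system is unitriangular, with finitely many dominant weights below each $\lambda$, so the $\operatorname{tr}_\lambda|_T$ form a basis of $\mathcal{O}(T)^W$. The injective restriction map is therefore also surjective, and the $\operatorname{tr}_\lambda$ form a basis of $\mathcal{O}(G)^G$. Thus $\mathrm{comp}$ sends a basis to a basis in degree $0$, and both sides vanish in all other degrees. \qed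

\begin{thebibliography}{HSS17}

\bibitem[AVP]{AVP}
Avramov and Vigu\'e-Poirrier, \emph{Hochschild homology criteria for smoothness}, IMRN 1992, no.~1, 17--25.

\bibitem[FS]{FS}
Friedlander and Suslin, \emph{Cohomology of finite group schemes over a field}, Invent. Math. 127 (1997).

\bibitem[HSS17]{HSS17}
Hoyois, Scherotzke and Sibilla; Theorem~6.5, the comparison with the Tannakian loop space.

\bibitem[Hum]{Hum}
Humphreys, \emph{Linear Algebraic Groups}.

\bibitem[Jan]{Jan}
Jantzen, \emph{Representations of Algebraic Groups}.

\bibitem[L\"ow]{Low}
Jakub L\"owit, \emph{Equivariant $K$-theory, affine Grassmannian and perfection}, arXiv:2409.18925 (2024).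

\bibitem[SGA1]{SGA1}
SGA 1.

\bibitem[SGA3]{SGA3}
SGA 3.

\end{thebibliography}
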